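\title{Automorphism groups of subshifts of polynomial complexity need not be virtually $\mathbb{Z}^k$}

\begin{abstract}
We consider minimal or transitive subshifts whose complexity function $p_X$ satisfies $0<\liminf p_X(n)/n^d<\infty$ for a positive integer $d$, and we ask whether the automorphism group must be virtually $\mathbb{Z}^k$ for some $k\le d$. For $d=1$ the answer is yes: the subgroup generated by the shift has index at most $75\liminf p_X(n)/n$. For every $d\ge 2$ the answer is no: we construct a minimal subshift whose complexity lies between two positive multiples of $n^d$ and whose automorphism group is the product of $\mathbb{Z}$ with an infinite direct sum of nontrivial finite cyclic groups. The same construction gives such groups with complexity at most $n\,\omega(n)$ for any nondecreasing function $\omega$ tending to infinity.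
\end{abstract}

\section{Introduction}

Let $\mathcal{A}$ be a finite alphabet. Give $\mathcal{A}^{\mathbb{Z}}$ the product topology and let $\sigma\colon (x_i)_{i\in\mathbb{Z}}\mapsto(x_{i+1})_{i\in\mathbb{Z}}$ be the left shift. A \emph{subshift} is a nonempty closed set $X\subseteq\mathcal{A}^{\mathbb{Z}}$ with $\sigma(X)=X$; the shift restricts to a homeomorphism of $X$. The subshift is \emph{minimal} if every $\sigma$-orbit is dense in $X$, and \emph{transitive} if some $\sigma$-orbit is. Its \emph{complexity} $p_X(n)$ is the number of distinct words of length $n$ that occur in points of $X$. Its \emph{automorphism group} $\operatorname{Aut}(X,\sigma)$ consists of the homeomorphisms $\varphi\colon X\to X$ with $\varphi\circ\sigma=\sigma\circ\varphi$; the shift is a central element of it. A group is \emph{virtually $\mathbb{Z}^k$} if it has a subgroup of finite index isomorphic to $\mathbb{Z}^k$.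

Every automorphism rewrites a sequence by a local rule (Section~\ref{sec:prelim}), so one expects that few words leave room for few automorphisms. Three examples suggest a quantitative form of this expectation.
\begin{itemize}
\item A finite transitive subshift is a single periodic orbit, say of length $T$. Then $p_X(n)\le T$, and $\operatorname{Aut}(X,\sigma)=\langle\sigma\rangle\cong\mathbb{Z}/T\mathbb{Z}$ is virtually $\mathbb{Z}^0$.
\item Let $S\subseteq\{0,1\}^{\mathbb{Z}}$ be the set of sequences with at most one letter $1$. It is transitive, $p_S(n)=n+1$, and $\operatorname{Aut}(S,\sigma)=\langle\sigma\rangle\cong\mathbb{Z}$ by Lemma~\ref{lem:isolated} below.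
\item The product $S^d$, a subshift over the alphabet $\{0,1\}^d$, has complexity $(n+1)^d$, and shifting the $d$ coordinates independently embeds $\mathbb{Z}^d$ in its automorphism group. For $d\ge2$ it is not transitive: the points with a $1$ in every coordinate are isolated and lie in infinitely many orbits.
\end{itemize}
One is led to guess that each factor $n$ in the complexity pays for at most one factor $\mathbb{Z}$ of automorphisms, up to finite index. The following question is posed in \cite{DDMP}.

\begin{quote}
Let $(X,\sigma)$ be a minimal or transitive subshift such that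
\[
d=\inf\Bigl\{\delta\in\mathbb{N}:\ 0<\liminf_{n\to\infty}p_X(n)/n^{\delta}<\infty\Bigr\}>0,
\]
the set being nonempty. Is $\operatorname{Aut}(X,\sigma)$ virtually $\mathbb{Z}^k$ for some $k\le d$?
\end{quote}

The set in the question has at most one element: if $\delta$ belongs to it, then the lower limit is $\infty$ for smaller exponents and $0$ for larger ones. We call $d$ the \emph{exponent} of $X$. The guess is right for $d=1$ and wrong for every $d\ge2$.

\begin{theorem}\label{thm:linear}
Let $(X,\sigma)$ be an infinite transitive subshift with $\ell=\liminf_{n\to\infty}p_X(n)/n<\infty$. Then $\langle\sigma\rangle\cong\mathbb{Z}$ and $|\operatorname{Aut}(X,\sigma)/\langle\sigma\rangle|\le 75\,\ell$. In particular $\operatorname{Aut}(X,\sigma)$ is virtually $\mathbb{Z}$.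
\end{theorem}

\begin{theorem}\label{thm:poly}
For every $d\ge2$ there are a minimal subshift $(X,\sigma)$ and constants $0<c_1<c_2$ such that $c_1n^d\le p_X(n)\le c_2n^d$ for all $n\ge4$ and
\[
\operatorname{Aut}(X,\sigma)\cong\mathbb{Z}\times\bigoplus_{i\ge1}\bigoplus_{j=1}^{d-1}\mathbb{Z}/q_{i,j}\mathbb{Z},
\]
where the integers $q_{i,j}\ge3$ are pairwise coprime. This group is not virtually $\mathbb{Z}^k$ for any $k$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
For every nondecreasing function $\omega\colon\mathbb{N}\to(0,\infty)$ with $\omega(n)\to\infty$ there is a minimal subshift $(X,\sigma)$ with $p_X(n)\le n\,\omega(n)$ for all large $n$ and $\operatorname{Aut}(X,\sigma)\cong\mathbb{Z}\times\bigoplus_{i\ge1}\mathbb{Z}/q_i\mathbb{Z}$, where the $q_i$ are distinct odd primes. This group is not virtually $\mathbb{Z}^k$ for any $k$.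
\end{theorem}

The last sentences of Theorems~\ref{thm:poly} and~\ref{thm:sharp} follow from the form of the groups. Let $H\cong\mathbb{Z}^k$ have finite index in a group $\Gamma$, and let $F\le\Gamma$ be finite. Since $H$ is torsion-free, $F\cap H$ is trivial, so distinct elements of $F$ lie in distinct cosets of $H$ and $|F|\le[\Gamma:H]$. Thus the finite subgroups of a virtually $\mathbb{Z}^k$ group have bounded order, whereas the summands with $i\le I$ in either theorem form a finite subgroup of order at least $3^I$.

The question is now answered as follows. If $d=1$, then $\ell<\infty$, and $\ell>0$ forces $X$ to be infinite because $p_X\le|X|$; Theorem~\ref{thm:linear} applies and gives $k=1$. If $d\ge2$, the subshift of Theorem~\ref{thm:poly} has $c_1\le\liminf p_X(n)/n^d\le c_2$, so its exponent is $d$, and it is a minimal counterexample. What defeats the guess is torsion, not rank: every finitely generated subgroup of the groups above lies in $\mathbb{Z}\times F$ for a finite group $F$. Theorem~\ref{thm:sharp} shows that the linear hypothesis of Theorem~\ref{thm:linear} cannot be relaxed to $p_X(n)\le n\,\omega(n)$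 for any nondecreasing $\omega\to\infty$.

Section~\ref{sec:prelim} collects the standard facts that we use, and Section~\ref{sec:linear} proves Theorem~\ref{thm:linear}. Section~\ref{sec:construction} introduces a family of minimal subshifts, Section~\ref{sec:aut} determines their automorphism groups, and Section~\ref{sec:count} counts their words for two choices of the parameters, which give Theorems~\ref{thm:sharp} and~\ref{thm:poly}.

\section{Words and local rules}\label{sec:prelim}

For $x\in\mathcal{A}^{\mathbb{Z}}$ and integers $a\le b$ we write $x_{[a,b)}=x_ax_{a+1}\cdots x_{b-1}$. A \emph{word of $X$} is a word of this form with $x\in X$. Since $X$ is shift invariant, a word of $X$ occurs at any prescribed position in some point of $X$. The sets $\{x\in X:x_{[a,b)}=w\}$, called cylinders, form a countable base of open sets of the compact metrizable space $X$. We use three textbook theorems.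
\begin{itemize}
\item \emph{Curtis--Hedlund--Lyndon theorem.} For every $\varphi\in\operatorname{Aut}(X,\sigma)$ there is an integer $r\ge0$, called a \emph{radius} of $\varphi$, such that for all $x,x'\in X$ and $n\in\mathbb{Z}$, if $x$ and $x'$ agree on $[n-r,n+r]$, then $\varphi(x)_n=\varphi(x')_n$. Any integer larger than a radius is a radius.
\item \emph{Baire theorem.} In a nonempty compact metrizable space a countable intersection of dense open sets is nonempty.
\item \emph{Chinese remainder theorem.} The solutions of finitely many congruences $n\equiv a_s\pmod{\mu_s}$ with pairwise coprime moduli form one residue class modulo $\prod_s\mu_s$.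
\end{itemize}
Two automorphisms that agree at a point with dense orbit agree on that orbit, hence everywhere. We refer to this as \emph{rigidity}.

Put $p_X(0)=1$ and $\Delta(n)=p_X(n+1)-p_X(n)$. A word $w$ of $X$ is \emph{right special} if $wa$ is a word of $X$ for at least two letters $a$, and \emph{left special} if $aw$ is a word of $X$ for at least two letters $a$; it is \emph{special} if it is left or right special. Suffixes of right special words are right special, and prefixes of left special words are left special. The \emph{Rauzy graph} $\Gamma_n$ has the words of length $n$ of $X$ as vertices and the words of length $n+1$ as edges, each edge going from its prefix of length $n$ to its suffix of length $n$. Every word extends on both sides, so all in-degrees and out-degrees are at least $1$, and counting edges gives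
\begin{equation}\label{eq:degrees}
\sum_{v}(\operatorname{outdeg}v-1)=\sum_{v}(\operatorname{indeg}v-1)=\Delta(n).
\end{equation}
Hence $p_X$ is nondecreasing, and there are at most $\Delta(n)$ right special and at most $\Delta(n)$ left special words of length $n$.

\begin{lemma}[Morse--Hedlund bound]\label{lem:MH}
If $X$ is infinite, then $p_X(n)\ge n+1$ for all $n$, and $\langle\sigma\rangle\cong\mathbb{Z}$.
\end{lemma}

\begin{proof}
If $\Delta(n)=0$, no word of length $n$ is special, so $x_{[0,n)}$ determines $x_n$ and $x_{-1}$, and inductively all of $x$; then $|X|\le p_X(n)$. So $\Delta(n)\ge1$ for all $n\ge0$ when $X$ is infinite. If $\sigma^T=\mathrm{id}$ on $X$ with $T\ge1$, then $|X|\le|\mathcal{A}|^T$.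
\end{proof}

\section{Linear complexity}\label{sec:linear}

In this section $X$ is infinite and transitive, and $p=p_X$. By rigidity it suffices to follow one point $y$ with dense orbit and to show that among any $M>75\ell$ automorphisms two send $y$ into the same $\sigma$-orbit. Comparing the central words $\varphi(y)_{[-m,m)}$ does not work: there are $p(2m)>2m$ possible values, too many for a pigeonhole argument with $M$ fixed. The reason is that the central word records a position, which we want to forget. We therefore extend it to a window whose ends are fixed by the special words of $X$ and not by the origin. Such windows take at most $5\Delta(2m)$ values, and $\Delta$ is bounded on average. We do not try to optimize the constant $75$.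

\subsection{Good points}

To build the windows we need points along which special words keep appearing in both directions. They exist unless $X$ has an isolated point, and that case is immediate.

\begin{lemma}\label{lem:isolated}
If a transitive subshift $X$ has an isolated point, then $\operatorname{Aut}(X,\sigma)=\langle\sigma\rangle$.
\end{lemma}

\begin{proof}
Let $x$ have dense orbit. The orbit contains the isolated point, so $x$ is isolated as well. For $\varphi\in\operatorname{Aut}(X,\sigma)$ the orbit of $\varphi(x)$ is dense, so it meets the open set $\{x\}$, and $\varphi(x)=\sigma^nx$ for some $n$. By rigidity $\varphi=\sigma^n$.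
\end{proof}

Call $z\in X$ \emph{good} if both $\{\sigma^nz:n\ge0\}$ and $\{\sigma^{-n}z:n\ge0\}$ are dense in $X$. An automorphism $\varphi$ is a homeomorphism that maps these two sets onto the corresponding sets for $\varphi(z)$, so $\varphi(z)$ is good when $z$ is. In particular all shifts of a good point are good.

\begin{lemma}\label{lem:good}
If $X$ has no isolated point, then it has a good point. A good point $z$ is not eventually periodic to the right or to the left.
\end{lemma}

\begin{proof}
Let $x$ have dense orbit. Without isolated points, a nonempty open set minus a finite set is nonempty and open. Applying this to $U\setminus\{\sigma^nx:|n|\le N\}$, for neighborhoods $U$ of $x$, we find integers $m_k$ with $|m_k|\to\infty$ and $\sigma^{m_k}x\to x$. Infinitely many $m_k$ have the same sign. The definition of a good point is symmetric in $\sigma$ and $\sigma^{-1}$, so we may assume $m_k\to+\infty$. Let $U$ be nonempty and open, and choose $a$ with $\sigma^ax\in U$. Then $\sigma^{a+m_k}x\to\sigma^ax$, so $\sigma^nx\in U$ for arbitrarily large $n$.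

Let $U,V$ be nonempty open sets. There are $m<n$ with $\sigma^mx\in V$ and $\sigma^nx\in U$, so $V$ meets $\sigma^{-(n-m)}U$. There are also $m'<n'$ with $\sigma^{m'}x\in U$ and $\sigma^{n'}x\in V$, so $V$ meets $\sigma^{n'-m'}U$. Thus $\bigcup_{n\ge0}\sigma^{-n}U$ and $\bigcup_{n\ge0}\sigma^nU$ are open and dense. By the Baire theorem some point lies in these sets for all nonempty cylinders $U$, and such a point is good.

Suppose $z$ is good and $z_{i+T}=z_i$ for all $i\ge i_0$, with $T\ge1$. The forward orbit of the good point $\sigma^{i_0}z$ is dense, so every word of $X$ occurs in $z$ starting at a position $\ge i_0$. Only $T$ words of each length can do so, and $p(n)\le T$ contradicts Lemma~\ref{lem:MH}. The left side is the same argument read from right to left.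
\end{proof}

\subsection{Canonical windows}

For a good point $z$ and $m\ge1$ define
\begin{align*}
R_z(m)&=\min\{b\ge m:\ z_{[b-2m,\,b)}\text{ is right special}\},\\
L_z(m)&=\min\{a\ge m:\ z_{[-a,\,-a+2m)}\text{ is left special}\},
\end{align*}
and let $W_z(m)=z_{[-L_z(m),\,R_z(m))}$. In terms of $\Gamma_{2m}$, the point $z$ traces the path with vertices $v_t=z_{[t-m,t+m)}$, $t\in\mathbb{Z}$. Then $R_z(m)=m+t$ for the first $t\ge0$ with $v_t$ right special, and $L_z(m)=m+s$ for the first $s\ge0$ with $v_{-s}$ left special. So $W_z(m)$ is the word read along the path from $v_{-s}$ to $v_t$: we extend the central word in each direction for as long as the next letter is forced.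

\begin{example}\label{ex:S}
The subshift $S$ of the introduction has no good points, but the definitions make sense for the point $z$ with $z_k=1$. The only special word of length $2m$ is $0^{2m}$, which is both left and right special. The other $2m$ vertices of $\Gamma_{2m}$ form a chain $0^{2m-1}1\to0^{2m-2}10\to\dots\to10^{2m-1}$ that leaves $0^{2m}$ and returns to it. If $-m\le k<m$, then $v_0$ is on the chain, $L_z(m)=2m-k$, $R_z(m)=2m+k+1$ and $W_z(m)=0^{2m}10^{2m}$. Otherwise $W_z(m)=0^{2m}$. The $2m+1$ central words thus give only two windows. The position $k$ has disappeared from $W_z(m)$ and survives only in $L_z(m)$: two points with $1$ at $k$ and $k'$ have the same window for large $m$, and the difference $k'-k$ of their left ends is the shift that carries one to the other.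
\end{example}

From now on $X$ has no isolated point. The proof of Theorem~\ref{thm:linear} makes both features of the example general: there are few windows (Lemma~\ref{lem:few}), and the left ends of the windows of $\varphi(y)$ and $\varphi'(y)$ stay within bounded distance for many $m$ (Lemmas~\ref{lem:size} and~\ref{lem:transfer}).

\begin{lemma}\label{lem:size}
Let $z$ be good and $m\ge1$. Then $m\le L_z(m),R_z(m)\le m+p(2m)$, and $L_z(m)\le L_z(m+1)$.
\end{lemma}

\begin{proof}
Among $v_0,\dots,v_{p(2m)}$ two vertices coincide, say $v_s=v_t$ with $s<t$. Suppose none of these vertices is right special. Then each vertex of the cycle $v_s\to\dots\to v_{t-1}\to v_t=v_s$ has a unique successor, so the path of $z$ can never leave the cycle, and $v_{u+t-s}=v_u$ for all $u\ge s$. Then $z$ is eventually periodic to the right, contrary to Lemma~\ref{lem:good}. So some $v_u$ with $0\le u\le p(2m)$ is right special, and $R_z(m)\le m+p(2m)$. The bound for $L_z(m)$ is the same argument read from right to left. Finally, if $a=L_z(m+1)$, then $a\ge m$ and $z_{[-a,-a+2m)}$ is a prefix of the left special word $z_{[-a,-a+2m+2)}$,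 so $L_z(m)\le a$.
\end{proof}

\begin{lemma}\label{lem:few}
For fixed $m\ge1$, the word $W_z(m)$ takes at most $5\Delta(2m)$ values as $z$ ranges over the good points.
\end{lemma}

\begin{proof}
If $v_t$ is not right special, it determines $v_{t+1}$; if it is not left special, it determines $v_{t-1}$. Hence the walks from $v_0$ forward to the first right special vertex and backward to the first left special vertex depend only on $v_0$, and we may write $W_z(m)=W(v_0)$. The path of $\sigma^tz$ is that of $z$ with indices shifted by $t$, so $W(v_t)=W_{\sigma^tz}(m)$.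

Suppose $v_{t-1}$ and $v_t$ are both nonspecial. The forward walk from $v_{t-1}$ does not stop at $v_{t-1}$, so it ends at the same place of the path as the forward walk from $v_t$. The backward walk from $v_t$ does not stop at $v_t$, so it ends at the same place as the backward walk from $v_{t-1}$. Therefore $W(v_{t-1})=W(v_t)$.

There are at most $2\Delta(2m)$ special vertices, which account for at most $2\Delta(2m)$ values of $W(v_0)$. If $v_0$ is not special, let $q\ge1$ be minimal with $v_{-q}$ special; it exists by Lemma~\ref{lem:size}. The vertices $v_{-q+1},\dots,v_0$ are nonspecial, so $W(v_0)=W(v_{-q+1})$, and $v_{-q+1}$ is the head of an edge that leaves a special vertex. By \eqref{eq:degrees} the number of such edges is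
\[
\sum_{v\ \mathrm{special}}1+\sum_{v\ \mathrm{special}}(\operatorname{outdeg}v-1)\le2\Delta(2m)+\Delta(2m).
\]
The total is at most $5\Delta(2m)$.
\end{proof}

If two points have the same window at scale $m$, they agree near the origin up to a shift by the difference of their left ends, and in general this difference could grow with $m$. For images of one point it is controlled, because an automorphism carries a left special word to a left special word at almost the same place.

\begin{lemma}\label{lem:transfer}
Let $z$ be good, let $r$ be a radius for both $\varphi$ and $\varphi^{-1}$, where $\varphi\in\operatorname{Aut}(X,\sigma)$, and let $m>r$. Then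
\[
L_z(m-r)-r\le L_{\varphi(z)}(m)\le L_z(m+r)+r .
\]
\end{lemma}

\begin{proof}
We prove the right inequality for every $m\ge1$. Let $a=L_z(m+r)$. The word $z_{[-a,-a+2m+2r)}$ is left special, so some $z'\in X$ agrees with $z$ on $[-a,-a+2m+2r)$ and has $z'_{-a-1}\ne z_{-a-1}$. Since $r$ is a radius for $\varphi$, the points $\varphi(z)$ and $\varphi(z')$ agree on $[-a+r,-a+2m+r)$. Since $r$ is a radius for $\varphi^{-1}$ and $z_{-a-1}\ne z'_{-a-1}$, they differ somewhere in $[-a-1-r,-a-1+r]$. Let $\epsilon$ be the largest position in this interval at which they differ. Then they agree on $[\epsilon+1,-a+2m+r)$, which has length at least $2m$ because $\epsilon+1\le-a+r$. So the word $\varphi(z)_{[\epsilon+1,\epsilon+1+2m)}$ is preceded by two different letters in $\varphi(z)$ and $\varphi(z')$, and it is left special. The number $a'=-(\epsilon+1)$ lies in $[a-r,a+r]$, and $a'\ge m$ because $a\ge m+r$. Hence $L_{\varphi(z)}(m)\le a'\le a+r$.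

Applied to $\varphi^{-1}$, the good point $\varphi(z)$ and the scale $m-r\ge1$, this gives $L_z(m-r)\le L_{\varphi(z)}(m)+r$, the left inequality.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:linear}}

By Lemma~\ref{lem:MH}, $\langle\sigma\rangle\cong\mathbb{Z}$ and $\ell\ge1$. If $X$ has an isolated point, the quotient has order $1\le75\ell$ by Lemma~\ref{lem:isolated}. So assume there is none and fix a good point $y$. Fix a real number $C>\ell$. We show that $\langle\sigma\rangle$ has at most $75C$ cosets; letting $C\downarrow\ell$ gives the theorem.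

Suppose $\varphi_1,\dots,\varphi_M$ lie in distinct cosets and $M>75C$. Let $r\ge1$ be a radius for all $\varphi_i$ and $\varphi_i^{-1}$. We need scales $m$ at which both $\Delta(2m)$ and $L_y(m+r)-L_y(m-r)$ are bounded by constants. The hypothesis bounds neither quantity at every scale, but it bounds the average of each over the scales below any $n$ with $p(n)\le Cn$. There are infinitely many such $n$; take one with $n\ge20(r+2)$, and let $I$ be the set of integers $m$ with $n/4\le m\le n/2-r-1$. Then $|I|\ge n/4-r-2\ge n/5$, and every $m\in I$ exceeds $r$.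

\emph{First average.} Since $\Delta\ge0$ and $2m\le n-1$ for $m\in I$,
\[
\sum_{m\in I}\Delta(2m)\le\sum_{k=0}^{n-1}\Delta(k)\le p(n)\le Cn .
\]
So fewer than $n/15$ elements $m\in I$ have $\Delta(2m)>15C$.

\emph{Second average.} Write $L_y(m+r)-L_y(m-r)$ as the sum of the increments $L_y(k+1)-L_y(k)$ over $m-r\le k<m+r$. The increments are nonnegative by Lemma~\ref{lem:size}, and each $k$ occurs for at most $2r$ values of $m$. With $m^*=\max I+r\le n/2$, Lemma~\ref{lem:size} gives
\[
\sum_{m\in I}\bigl(L_y(m+r)-L_y(m-r)\bigr)\le2r\,L_y(m^*)\le2r\bigl(n/2+p(n)\bigr)\le2r(C+1)n .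
\]
So fewer than $n/15$ elements $m\in I$ have $L_y(m+r)-L_y(m-r)>30(C+1)r$.

Since $2n/15<n/5$, some $m\in I$ satisfies both $\Delta(2m)\le15C$ and $L_y(m+r)-L_y(m-r)\le30(C+1)r$. For this $m$ we have $M>75C\ge5\Delta(2m)$, so Lemma~\ref{lem:few} gives $i\ne j$ with $W_{\varphi_i(y)}(m)=W_{\varphi_j(y)}(m)$. Put $\delta=L_{\varphi_i(y)}(m)-L_{\varphi_j(y)}(m)$. By Lemma~\ref{lem:transfer} both terms lie in $[L_y(m-r)-r,\,L_y(m+r)+r]$, so $|\delta|\le D:=30(C+1)r+2r$, a bound independent of $n$. The two windows start at $-L_{\varphi_i(y)}(m)$ and $-L_{\varphi_j(y)}(m)$, and the first covers $[-m,m)$, so their equality gives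
\[
\varphi_i(y)_s=\varphi_j(y)_{s+\delta}\qquad\text{for all }s\in[-m,m).
\]

Now let $n\to\infty$ through the integers with $p(n)\le Cn$, so that $m\ge n/4\to\infty$. There are finitely many triples $(i,j,\delta)$ with $i\ne j$ and $|\delta|\le D$, so one of them occurs for arbitrarily large $m$. For this triple $\varphi_i(y)=\sigma^\delta\varphi_j(y)$, and rigidity gives $\varphi_i=\sigma^\delta\varphi_j$, although the cosets are distinct. \qed

\begin{remark}
The bound $\ell<\infty$ enters only in the two averages. Transitivity provides the point $y$ and rigidity, and it cannot be dropped. The union of $S$ with a copy of $S$ over the alphabet $\{2,3\}$ has complexity $2(n+1)$, and shifting the two pieces independently embeds $\mathbb{Z}^2$ in its automorphism group. Such a group is not virtually $\mathbb{Z}$, since a cyclic subgroup of finite index would meet $\mathbb{Z}^2$ in a cyclic subgroup of finite index.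
\end{remark}

\section{Marks on an odometer}\label{sec:construction}

To escape Theorem~\ref{thm:linear} we want infinitely many independent automorphisms of finite order. We split the positions into infinitely many levels, each a union of arithmetic progressions, and write on level $i$ a periodic pattern of marks that can be rotated without touching the other levels.

\subsection{An example}\label{sec:example}

For $n\ne0$ let $\lambda(n)$ be one plus the exponent of $2$ in $n$; we call it the level of $n$. Let $q_1=3$, $q_2=5$, $q_3=7,\dots$ be the odd primes. At position $n$ write a pair of bits: the parity of $\lambda(n)$, and a mark that is $1$ exactly when $q_{\lambda(n)}$ divides $n$.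
\[
\setlength{\arraycolsep}{3pt}
\begin{array}{l|cccccccccccccccc}
n&1&2&3&4&5&6&7&8&9&10&11&12&13&14&15&16\\ \hline
\text{level}&1&2&1&3&1&2&1&4&1&2&1&3&1&2&1&5\\
\text{parity}&1&0&1&1&1&0&1&0&1&0&1&1&1&0&1&1\\
\text{mark}&0&0&1&0&0&0&0&0&1&1&0&0&0&0&1&0\\
\text{rotated mark}&0&0&0&0&1&0&0&0&0&1&1&0&0&0&0&0
\end{array}
\]
The level itself cannot be written with a finite alphabet, but its parity is enough to recover it. A position of parity $0$ is even, and there is one among any four consecutive positions, namely one of level $2$; this locates level $1$. Among the even positions, one of parity $1$ is divisible by $4$; this locates level $2$, and so on.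

Level $1$ carries marks at $n\equiv3\pmod6$. The local rule ``at each position of level $1$, replace the mark by the mark two places to the left'' produces the last row of the table, with marks at the odd $n$ such that $3\mid n+1$. Three applications move the marks by $6$ and restore them. Level $2$ carries marks at $n\equiv10\pmod{20}$, and copying from four places to the left rotates them with order $5$. Level $i$ is a residue class modulo $2^i$, so rotating its marks requires looking a distance at least $2^i$ away. A rule of finite radius can therefore be expected to rotate only finitely many levels, and the group of rotations is the direct sum $\bigoplus_i\mathbb{Z}/q_i\mathbb{Z}$. Position $0$ has no level; any letter will be allowed there.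

To obtain a subshift we need the limits of the shifts of this sequence. A limit is described by a compatible choice of an offset modulo every $2^i$ and of an offset modulo every $q_i$. We also allow other bases than $2$ and several marks per letter, in order to tune the complexity.

\subsection{The subshift}

Fix an integer $\kappa\ge1$, the number of marks, and integers $p_i\ge2$ and $q_{i,j}\ge3$ for $i\ge1$, $1\le j\le\kappa$, such that
\begin{equation}\label{eq:coprime}
\text{the $q_{i,j}$ are pairwise coprime, and each $q_{i,j}$ is coprime to every $p_l$.}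
\end{equation}
Put $P_i=p_1\cdots p_i$ and $Q_{i,j}=q_{1,j}\cdots q_{i,j}$, with $P_0=Q_{0,j}=1$. Let
\[
B=\varprojlim\mathbb{Z}/P_i\mathbb{Z},\qquad K=\prod_{i,j}\mathbb{Z}/q_{i,j}\mathbb{Z},\qquad G=B\times K .
\]
An element of the \emph{odometer} $B$ is a sequence $b=(b_i)_{i\ge0}$ with $b_i\in\mathbb{Z}/P_i\mathbb{Z}$ such that $b_{i+1}$ reduces to $b_i$; we write $b\equiv b'\pmod{P_i}$ if $b_i=b'_i$. With the product topologies $B$, $K$ and $G$ are compact abelian groups. The map $n\mapsto(n\bmod P_i)_i$ embeds $\mathbb{Z}$ in $B$ because $P_i\to\infty$. Each $b_i$ has $p_{i+1}\ge2$ lifts $b_{i+1}$, so $B$ is uncountable and $B\ne\mathbb{Z}$. For $g=(b,c)\in G$ and $n\in\mathbb{Z}$, let $g+n$ be obtained by adding $n$ to $b$ and to every coordinate $c_{i,j}$.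

The \emph{level} $\lambda(b)$ of $b\in B\setminus\{0\}$ is the integer $i\ge1$ with $b\equiv0\pmod{P_{i-1}}$ and $b\not\equiv0\pmod{P_i}$. Let $\mathcal{A}=\{0,1\}^{1+\kappa}$, and for $g=(b,c)$ with $b\ne0$ put
\[
f(g)=\bigl(i\bmod2,\ \mathbf{1}[c_{i,1}=0],\dots,\mathbf{1}[c_{i,\kappa}=0]\bigr),\qquad i=\lambda(b),
\]
where $\mathbf{1}[\cdot]$ is $1$ if the condition holds and $0$ otherwise. The first coordinate of a letter is its \emph{parity}, the others are its \emph{marks}. We say that $g=(b,c)$ and $g'=(b',c')$ \emph{agree to depth $i$} if $b\equiv b'\pmod{P_i}$ and $c_{l,j}=c'_{l,j}$ for all $l\le i$ and all $j$. From the definitions: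
\begin{equation}\label{eq:local}
\begin{array}{l}
\text{if $g,g'$ agree to depth $i$ and $b\not\equiv0\pmod{P_i}$,}\\
\text{then $\lambda(b)=\lambda(b')\le i$ and $f(g)=f(g')$.}
\end{array}
\end{equation}
Say that $x\in\mathcal{A}^{\mathbb{Z}}$ \emph{lies over} $g=(b,c)$ if $x_n=f(g+n)$ for all $n$ with $b+n\ne0$, and let $X$ be the set of all $x$ that lie over some $g\in G$. The sequence of Section~\ref{sec:example}, with any letter at position $0$, lies over $(0,0)$ for $\kappa=1$, $p_i=2$. In general,
\begin{equation}\label{eq:fibers}
\begin{array}{l}
\text{exactly one point lies over $(b,c)$ if $b\notin\mathbb{Z}$, and exactly $|\mathcal{A}|\ge4$ points}\\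
\text{do if $b=-n_0\in\mathbb{Z}$, the letter at the \emph{free position} $n_0$ being arbitrary.}
\end{array}
\end{equation}

The set $X$ is a subshift. Indeed, $x$ lies over $g$ if and only if $\sigma x$ lies over $g+1$, so $\sigma(X)=X$. To see that $X$ is closed, let $x^{(k)}\to x$ with $x^{(k)}$ over $g^{(k)}$; by compactness of $G$ we may assume $g^{(k)}\to g=(b,c)$. If $b+n\ne0$, choose $i$ with $b+n\not\equiv0\pmod{P_i}$. For large $k$ the elements $g+n$ and $g^{(k)}+n$ agree to depth $i$, so $x^{(k)}_n=f(g+n)$ by \eqref{eq:local}, and $x_n=f(g+n)$. Thus $x$ lies over $g$.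

\begin{proposition}\label{prop:minimal}
The subshift $X$ is minimal.
\end{proposition}

\begin{proof}
Let $x$ lie over $g=(b,c)$ and $x'$ over $g'=(b',c')$, and let $k\ge1$. We find $n$ with $x_{n+m}=x'_m$ for all $|m|\le k$. Choose $i$ with $\lambda(b'+m)\le i$ for all $|m|\le k$ such that $b'+m\ne0$. If $g+n$ and $g'$ agree to depth $i$, then for each such $m$ we have $b'+m\not\equiv0\pmod{P_i}$, and \eqref{eq:local} gives $x_{n+m}=f(g+n+m)=f(g'+m)=x'_m$. By \eqref{eq:coprime} and the Chinese remainder theorem such $n$ exist. This finishes the proof when no $|m|\le k$ has $b'+m=0$.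

Otherwise $b'=-n_0$ with $|n_0|\le k$, and we must also produce the arbitrary letter $x'_{n_0}=(\varepsilon,a_1,\dots,a_\kappa)$. We imitate it by a letter of high level. Choose $i'>i$ with $i'\equiv\varepsilon\pmod2$, and choose $n$, by the Chinese remainder theorem, such that
\begin{itemize}
\item $b+n\equiv-n_0+P_{i'-1}\pmod{P_{i'}}$,
\item $c_{l,j}+n=c'_{l,j}$ for all $l\le i$ and all $j$,
\item $c_{i',j}+n+n_0=1-a_j$ in $\mathbb{Z}/q_{i',j}\mathbb{Z}$ for all $j$.
\end{itemize}
Since $P_i\mid P_{i'-1}$, the elements $g+n$ and $g'$ agree to depth $i$, which settles all $m\ne n_0$. At $m=n_0$ we have $b+n+n_0\equiv P_{i'-1}\pmod{P_{i'}}$, so the level is $i'$, the parity is $\varepsilon$, and the $j$-th mark is $1$ exactly when $a_j=1$. Hence $x_{n+n_0}=x'_{n_0}$.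
\end{proof}

The next lemma says that a finite window of $x$ reveals $g$ to a given depth. It makes $g$ a continuous function of $x$, and it will give the lower bound on the complexity.

\begin{lemma}\label{lem:recognize}
For $i\ge0$ let $T_i=2\max\bigl(\{P_i\}\cup\{P_{l-1}q_{l,j}:1\le l\le i,\ 1\le j\le\kappa\}\bigr)$. Let $x$ lie over $g=(b,c)$ and $x'$ over $g'=(b',c')$. If $x$ and $x'$ agree on an interval $J$ of at least $T_i$ consecutive integers, then $g$ and $g'$ agree to depth $i$.
\end{lemma}

\begin{proof}
We show $b\equiv b'\pmod{P_l}$ for $0\le l\le i$ by induction, the case $l=0$ being empty. Assume it for some $l<i$. As $|J|\ge2P_{l+1}$, the interval $J$ contains two positions at distance $P_{l+1}$ at which $b+n\equiv0\pmod{P_{l+1}}$. They cannot both satisfy $b+n\equiv0\pmod{P_{l+2}}$, since $p_{l+2}\ge2$. So some $n\in J$ has $\lambda(b+n)=l+2$, and $x_n=x'_n$ has parity $l\bmod2$. Now $b'+n\equiv b+n\equiv0\pmod{P_l}$. If $b'+n\not\equiv0\pmod{P_{l+1}}$, then $\lambda(b'+n)=l+1$ and $x'_n$ would have the opposite parity. Hence $b'\equiv-n\equiv b\pmod{P_{l+1}}$.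

Fix $l\le i$ and $j$. The integers $n$ with $b+n\equiv0\pmod{P_{l-1}}$ and $c_{l,j}+n=0$ form a residue class modulo $P_{l-1}q_{l,j}$, so $J$ contains two consecutive members. If both satisfied $b+n\equiv0\pmod{P_l}$, then $p_l$ would divide $q_{l,j}$, contrary to \eqref{eq:coprime}. So some $n\in J$ has $\lambda(b+n)=l$, and the $j$-th mark of $x_n$ is $1$. Since $b\equiv b'\pmod{P_l}$, also $\lambda(b'+n)=l$, and the $j$-th mark of $x'_n=x_n$ gives $c'_{l,j}+n=0$. Thus $c'_{l,j}=c_{l,j}$.
\end{proof}

Taking $x=x'$ and all $i$, we see that each $x\in X$ lies over exactly one element $\pi(x)\in G$. Up to depth $i$ it is determined by $x_{[0,T_i)}$, so $\pi\colon X\to G$ is continuous, and $\pi(\sigma x)=\pi(x)+1$. The fibers of $\pi$ are described by \eqref{eq:fibers}.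

\section{The automorphism group}\label{sec:aut}

Let $K_0=\bigoplus_{i,j}\mathbb{Z}/q_{i,j}\mathbb{Z}\subseteq K$ be the subgroup of elements with finitely many nonzero coordinates. For $\gamma\in K$ we write $g+\gamma=(b,c+\gamma)$. Given $\gamma\in K_0$, choose $I$ with $\gamma_{i,j}=0$ for $i>I$, and for $x\in X$ with $\pi(x)=g=(b,c)$ put
\[
\varphi_\gamma(x)_n=\begin{cases}f(g+\gamma+n)&\text{if }b+n\not\equiv0\pmod{P_I},\\ x_n&\text{otherwise.}\end{cases}
\]
These are the rotations of Section~\ref{sec:example}. There, adding $\gamma_1=1$ turns the mark $\mathbf{1}[c_1+n=0]$ at a position $n$ of level $1$ into $\mathbf{1}[c_1+1+n=0]=\mathbf{1}[c_1+(n-2)=0]$, the old mark at $n-2$.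

\begin{proposition}\label{prop:aut}
The map $(n,\gamma)\mapsto\sigma^n\varphi_\gamma$ is an isomorphism from $\mathbb{Z}\times K_0$ onto $\operatorname{Aut}(X,\sigma)$.
\end{proposition}

\begin{proof}
\emph{The maps $\varphi_\gamma$ are automorphisms.} If $b+n\ne0$ and $\lambda(b+n)>I$, then $\gamma$ vanishes at that level, so $x_n=f(g+n)=f(g+\gamma+n)$. Hence $\varphi_\gamma(x)$ is the unique point that lies over $\pi(x)+\gamma$ and has the same letter as $x$ at the free position, if there is one. This description does not involve $I$. It shows that $\pi\varphi_\gamma=\pi+\gamma$, that $\varphi_0=\mathrm{id}$, that $\varphi_\gamma\varphi_{\gamma'}=\varphi_{\gamma+\gamma'}$, and that $\varphi_\gamma\sigma=\sigma\varphi_\gamma$, since $\sigma$ adds $1$ to $\pi(x)$ and moves the free position together with its letter. By \eqref{eq:local} and Lemma~\ref{lem:recognize}, $\varphi_\gamma(x)_n$ depends only on $x_n$ and $x_{[0,T_I)}$, so $\varphi_\gamma$ is continuous, with continuous inverse $\varphi_{-\gamma}$. As $\sigma$ is central, the map in the statement is a homomorphism. If $\sigma^n\varphi_\gamma=\mathrm{id}$,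 then $g+n+\gamma=g$ for all $g$; the $B$-coordinate gives $n=0$, and then $\gamma=0$.

\emph{Every automorphism covers a translation of $G$.} Let $\varphi\in\operatorname{Aut}(X,\sigma)$. The map $x\mapsto\pi(\varphi(x))-\pi(x)$ is continuous and takes the same value at $x$ and $\sigma x$. It is constant on a dense orbit, hence constant, with value $h=(\beta,\gamma')$. The bijection $\varphi$ sends $x$ into $\pi^{-1}(g+h)$ exactly when $x\in\pi^{-1}(g)$, so these two fibers have the same size. This is where the free position is used: the fiber over $(0,0)$ has more than one point, so the fiber over $(\beta,\gamma')$ does too, and $\beta\in\mathbb{Z}$ by \eqref{eq:fibers}. Replacing $\varphi$ by $\sigma^{-\beta}\varphi$, we may assume $\pi\varphi=\pi+\gamma$ for some $\gamma\in K$.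

\emph{Finite radius forces $\gamma\in K_0$.} Let $r\ge1$ be a radius for $\varphi$, and suppose $\gamma_{i,j}\ne0$ for some $(i,j)$ with $P_{i-1}>r$. We find two points that look alike within distance $r$ of a position of level $i$, only one of which must receive a mark there. Let $b=P_{i-1}\in B$, of level $i$. Choose $c,c'\in K$ equal except in the coordinate $(i,j)$, with $c_{i,j}=-\gamma_{i,j}$ and $c'_{i,j}\notin\{0,-\gamma_{i,j}\}$; this is possible because $q_{i,j}\ge3$. Let $x$ lie over $(b,c)$ and $x'$ over $(b,c')$. For $0<|n|\le r$ we have $b+n\equiv n\not\equiv0\pmod{P_{i-1}}$, so $x_n=x'_n$ by \eqref{eq:local} at depth $i-1$. The letters $x_0$ and $x'_0$ can differ only in the $j$-th mark, which is $0$ for both since $c_{i,j}\ne0\ne c'_{i,j}$. Hence $\varphi(x)_0=\varphi(x')_0$. But $\varphi(x)_0=f(b,c+\gamma)$ has $j$-th mark $1$, and $\varphi(x')_0=f(b,c'+\gamma)$ has $j$-th mark $0$. This contradiction shows that $\gamma_{i,j}\ne0$ only for the finitely many $i$ with $P_{i-1}\le r$.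

\emph{Conclusion.} Both $\varphi$ and $\varphi_\gamma$ send a point $x$ over $(b,c)$ with $b\notin\mathbb{Z}$ into the one-point fiber over $(b,c+\gamma)$. Such an $x$ exists and has dense orbit by Proposition~\ref{prop:minimal}, so $\varphi=\varphi_\gamma$ by rigidity.
\end{proof}

\begin{remark}
Condition \eqref{eq:coprime} is what makes the orbits $g+\mathbb{Z}$ dense in $G$. If a prime $\rho$ divided two different moduli $q_{i,j}$ and $q_{l,k}$, the residue of $c_{i,j}-c_{l,k}$ modulo $\rho$ would be constant along every such orbit. The condition $q_{i,j}\ge3$ is used only to show $\gamma\in K_0$. For a modulus $2$ the new mark $\mathbf{1}[c+1=0]$ is the complement of the old mark $\mathbf{1}[c=0]$ at the same position, and the pair $x,x'$ of the proof does not exist.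
\end{remark}

\section{Counting words}\label{sec:count}

By Lemma~\ref{lem:recognize}, a word of length at least $T_i$ reveals $g$ to depth $i$, which has $P_i\prod_jQ_{i,j}$ possible values. So each cyclic factor $\mathbb{Z}/q_{i,j}\mathbb{Z}$ of the automorphism group multiplies the complexity by about $q_{i,j}$, but only from the scale of level $i$ onward, and that scale is at our disposal. If $P_i$ grows much faster than $Q_{i,j}$, the complexity is nearly linear. If $Q_{i,j}$ is comparable to $P_i$, it is of order $n^{1+\kappa}$ at the scales $n\approx P_i$, and the remaining task is to control the lengths between $P_i$ and $P_{i+1}$.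

\begin{lemma}\label{lem:upper}
Let $i\ge0$, $P_i\le n<P_{i+1}$ and $t=\lfloor n/P_i\rfloor$. Then
\[
p_X(n)\le2^{1+\kappa}\,(t+2)\,P_i\prod_{j=1}^{\kappa}\Bigl(Q_{i,j}\min(q_{i+1,j},\,t+2)\Bigr),\qquad\text{and}\qquad(t+2)P_i\le3n .
\]
\end{lemma}

\begin{proof}
The second inequality holds because $t+2\le3t$ and $tP_i\le n$. Let $x\in X$ and $\pi(x)=(b,c)$. We list data that determine $x_{[0,n)}$.

(a) The element $\pi(x)$ to depth $i$, with $P_i\prod_jQ_{i,j}$ possibilities. By \eqref{eq:local} it determines $x_m$ whenever $b+m\not\equiv0\pmod{P_i}$. It also determines the residue $m_0\in[0,P_i)$ with $b+m_0\equiv0\pmod{P_i}$. The remaining positions of $[0,n)$ are among $m_0+sP_i$, $0\le s\le t$.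

(b) Since $n<P_{i+1}$, at most one position $m\in[0,n)$ has $b+m\equiv0\pmod{P_{i+1}}$. Its index $s$, or its absence, and its letter give at most $(t+2)2^{1+\kappa}$ possibilities.

(c) The other remaining positions have level $i+1$, so their parity is known, and their $j$-th marks are determined by the set $\Sigma_j$ of $s\in[0,t]$ with $c_{i+1,j}+m_0+sP_i=0$. Given $m_0$, this set depends only on $c_{i+1,j}$, so it has at most $q_{i+1,j}$ possible values. If $q_{i+1,j}>t$, then $|\Sigma_j|\le1$, because $P_i$ is invertible modulo $q_{i+1,j}$ and two elements of $[0,t]$ differ by less than $q_{i+1,j}$; this leaves at most $t+2$ values. If $q_{i+1,j}\le t$, the minimum in the statement is $q_{i+1,j}$. In both cases $\Sigma_j$ has at most $\min(q_{i+1,j},t+2)$ values.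
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Take $\kappa=1$, let $q_i=q_{i,1}$ be the $i$-th odd prime, and put $Q_i=q_1\cdots q_i$. Choose $p_i=2^{k_i}$ successively, with $k_i\ge1$ so large that $\omega(P_i)\ge12\,Q_{i+1}$; this is possible since $\omega\to\infty$. Condition \eqref{eq:coprime} holds, so Propositions~\ref{prop:minimal} and~\ref{prop:aut} give a minimal subshift with the stated group. For $n\ge P_1$ let $i\ge1$ satisfy $P_i\le n<P_{i+1}$. Lemma~\ref{lem:upper} and the monotonicity of $\omega$ give
\[
p_X(n)\le4\cdot3n\cdot Q_iq_{i+1}=12\,Q_{i+1}\,n\le n\,\omega(P_i)\le n\,\omega(n).\qedhere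
\]
\end{proof}

\subsection{Parameters for exponent $d$}

Let $d\ge2$ and $\kappa=d-1$. We need moduli $q_{i,j}\ge p_i$ so close to $p_i$ that the products $Q_{i,j}/P_i=\prod_{l\le i}q_{l,j}/p_l$ stay bounded, and yet all coprime. Numbers of the form $M^2+jM+1$, with $M$ a multiple of all earlier numbers, have these properties. Define inductively $N_1=1$, $M_i=d!\,N_i$ and
\[
p_i=M_i^2+1,\qquad q_{i,j}=M_i^2+jM_i+1\quad(1\le j\le d-1),\qquad N_{i+1}=N_i\,p_i\prod_{j}q_{i,j}.
\]

\begin{lemma}\label{lem:parameters}
The numbers $p_i$, $q_{i,j}$ are at least $5$ and pairwise coprime. Moreover $p_i\le q_{i,j}\le2p_i$, $P_i\le Q_{i,j}\le3P_i$, and $T_i\le4P_i$.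
\end{lemma}

\begin{proof}
Write $q_{i,0}=p_i$. Since $M_i\ge2$, all numbers are at least $5$. Each $q_{i,j}$ is congruent to $1$ modulo $M_i$, hence coprime to $M_i$ and to all numbers of earlier stages, which divide $M_i$. For $0\le k<j\le d-1$, the greatest common divisor of $q_{i,j}$ and $q_{i,k}$ divides $(j-k)M_i$ and is coprime to $M_i$, so it divides $j-k$, which divides $d!$ and hence $M_i$. Being coprime to $M_i$, it equals $1$.

Since $j\le d-1\le d!\le M_i$, we have $0\le jM_i\le M_i^2$, so $p_i\le q_{i,j}\le2p_i$ and $P_i\le Q_{i,j}$. Also $q_{l,j}/p_l\le1+(d-1)/M_l\le\exp((d-1)/M_l)$, and $M_l\ge2^{l-1}d!$, so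
\[
Q_{i,j}/P_i\le\exp\Bigl(\sum_{l\ge1}\frac{d-1}{M_l}\Bigr)\le\exp\Bigl(\frac{2(d-1)}{d!}\Bigr)\le\exp(1)\le3,
\]
using $d!\ge d(d-1)\ge2(d-1)$. Finally $P_{l-1}q_{l,j}\le2P_l\le2P_i$ for $l\le i$, so $T_i\le4P_i$.
\end{proof}

For the lower bound we show that the data in the proof of Lemma~\ref{lem:upper} can be chosen almost freely and can be read off the word. In a window of length $tP_i$ the depth-$i$ data contribute at least $P_i^d$. Among the $t$ positions of level greater than $i$ we place $d$ distinguished ones: one of level $i+2$, and for each $j$ the only one whose $j$-th mark is $1$. This contributes about $t^d$.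

\begin{lemma}\label{lem:lower}
With these parameters, if $i\ge0$ and $4\le t\le p_{i+1}$, then $p_X(tP_i)\ge(3/4)^{d-1}(tP_i)^d$.
\end{lemma}

\begin{proof}
Consider all choices of $m_0\in[0,P_i)$, of $c_{l,j}\in\mathbb{Z}/q_{l,j}\mathbb{Z}$ for $l\le i$ and all $j$, of $u\in\{0,\dots,t-1\}$, and of $s_j\in\{0,\dots,t-1\}\setminus\{u\}$ for $1\le j\le d-1$. Their number is
\[
P_i\Bigl(\prod_jQ_{i,j}\Bigr)\,t\,(t-1)^{d-1}\ge P_i^{\,d}\,t\,(3t/4)^{d-1}=(3/4)^{d-1}(tP_i)^d .
\]
For each choice put $b=P_{i+1}-m_0-uP_i$, and complete the $c_{l,j}$ to an element $c\in K$ with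
\[
c_{i+1,j}+m_0+s_jP_i=0,\qquad c_{i+2,j}+m_0+uP_i\ne0\qquad(1\le j\le d-1).
\]
Let $x$ lie over $(b,c)$. We show that the word $x_{[0,tP_i)}$ determines the choice.

Since $tP_i\ge4P_i\ge T_i$, Lemma~\ref{lem:recognize} shows that the word determines $(b,c)$ to depth $i$, that is, $m_0\equiv-b\pmod{P_i}$ and the $c_{l,j}$ with $l\le i$. Now look at the positions $m_0+sP_i$, $0\le s<t$, where
\[
b+m_0+sP_i=P_{i+1}+(s-u)P_i .
\]
For $s=u$ the level is $i+2$. For $s\ne u$ we have $0<|s-u|<t\le p_{i+1}$, so the level is $i+1$. Thus $u$ is the only index $s$ at which the parity is $i\bmod2$, and the word determines $u$. The $j$-th mark is $0$ at $s=u$ by the choice of $c_{i+2,j}$. At $s\ne u$ it is $1$ exactly when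
\[
c_{i+1,j}+m_0+sP_i=(s-s_j)P_i
\]
vanishes in $\mathbb{Z}/q_{i+1,j}\mathbb{Z}$. Since $P_i$ is invertible there and $|s-s_j|<t\le p_{i+1}\le q_{i+1,j}$, this happens only for $s=s_j$. So the word determines each $s_j$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:poly}]
By Lemma~\ref{lem:parameters} the parameters are admissible, so $X$ is minimal with the stated automorphism group by Propositions~\ref{prop:minimal} and~\ref{prop:aut}.

For $n\ge1$, with $i$ and $t$ as in Lemma~\ref{lem:upper} and $Q_{i,j}\le3P_i$,
\[
p_X(n)\le2^d\,3^{d-1}\bigl((t+2)P_i\bigr)^d\le3^{d-1}6^d\,n^d .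
\]

For $n\ge4$ choose $i\ge0$ with $4P_i\le n<4P_{i+1}$ and put $t=\min(\lfloor n/P_i\rfloor,p_{i+1})$. Then $4\le t\le p_{i+1}$ and $tP_i\le n$. If $n<P_{i+1}$, then $t=\lfloor n/P_i\rfloor$ and $tP_i>n-P_i\ge3n/4$. Otherwise $t=p_{i+1}$ and $tP_i=P_{i+1}>n/4$. In both cases $tP_i>n/4$, and since $p_X$ is nondecreasing, Lemma~\ref{lem:lower} gives
\[
p_X(n)\ge p_X(tP_i)\ge(3/4)^{d-1}(n/4)^d .
\]
So the theorem holds with $c_1=(3/4)^{d-1}4^{-d}$ and $c_2=3^{d-1}6^d$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{DDMP}
Sebasti\'an Donoso, Fabien Durand, Alejandro Maass and Samuel Petite,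
\emph{On automorphism groups of low complexity subshifts},
arXiv:1501.00510 (2015).

\end{thebibliography}
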